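# How many zeros do entropy polynomials have in $(0,1)$?

## Two roots for $p_{2,1}$ and for $p_{3,1}$

Let $c=\sqrt5-1=1.236\ldots$ and consider
$$p_{2,1}(x)=c\,(1-x)^2(1+x^2)-(1-x^2)^2\left(1-\tfrac x2\right).$$

**Claim.** $p_{2,1}$ has exactly two roots in $(0,1)$, counted with multiplicity.

**Proof.** Divide by $(1-x)^2$, which has no zero in $(0,1)$, and multiply by $2$:
$$\frac{2p_{2,1}(x)}{(1-x)^2}=2c(1+x^2)-(1+x)^2(2-x)=2(c-1)-3x+2cx^2+x^3=:Q(x).$$
The coefficient signs are $+,-,+,+$, which is two sign changes. By Descartes' rule (the number of positive roots, with multiplicity, is at most the number of sign changes) $Q$ has at most two positive roots. Moreover $Q(0)=2(c-1)>0$, $Q(\frac12)=\frac52c-\frac{27}8<0$ and $Q(1)=4(c-1)>0$. So there are exactly two roots in $(0,1)$. $\blacksquare$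

This is the smallest member of a two-parameter family.

**Definition (the constants $\alpha_s$).** For real $s>1$, $\alpha_s\in(0,1)$ is the unique solution of
$$\alpha_s=\frac1{(1+\alpha_s)^{s-1}}.$$
It exists and is unique because $\alpha(1+\alpha)^{s-1}$ increases on $(0,1)$ from $0$ to $2^{s-1}>1$. Example: $\alpha_2(1+\alpha_2)=1$, so $\alpha_2=\frac{\sqrt5-1}2$.

**Definition (entropy polynomials).** For integers $k\ge r\ge1$, $k\ge 2$, put
$$h_{k,r}(x)=\sum_{j=0}^{k-1}x^{rj}\sum_{v=0}^j\frac{(-1)^{j-v}}{v+1}\binom{rv+k}k\binom k{j-v},$$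
and for $k>r\ge1$ put
$$p_{k,r}(x)=\alpha_{k/r}\,k\,(1-x^r)^kh_{k,k}(x)-r\,(1-x^k)^kh_{k,r}(x).$$
Example: $h_{2,1}=1+x\left(-2+\tfrac12\binom32\right)=1-\frac x2$ and $h_{2,2}=1+x^2\left(-2+\frac12\binom42\right)=1+x^2$. With $2\alpha_2=c$ this gives the $p_{2,1}$ above.

Write $N(k,r)$ for the number of roots of $p_{k,r}$ in $(0,1)$, counted with multiplicity. The question, posed in connection with Tanay Wakhare, "Iterated Entropy Derivatives and Binary Entropy Inequalities", arXiv:2312.14743 (2023), is: *is $N(k,r)=2$ for all integers $k>r\ge1$?* We have seen $N(2,1)=2$. What changes for larger $k$ and $r$?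

Try $(3,1)$. Here $h_{3,1}=1-x+\frac{x^2}3$ and $h_{3,3}=1+7x^3+x^6$. With $c=3\alpha_3$,
$$\frac{p_{3,1}(x)}{(1-x)^3}=c(1+7x^3+x^6)-(1+x+x^2)^3\left(1-x+\tfrac{x^2}3\right)=:R(x),$$
$$R(x)=(c-1)-2x-\tfrac{10}3x^2+(7c-2)x^3-x^4+\tfrac23x^5+cx^6-\tfrac13x^8 .$$
We have $c>1$, because $\frac13(1+\frac13)^2=\frac{16}{27}<1$ forces $\alpha_3>\frac13$. There are now five sign changes, and Descartes' rule no longer answers the question. An ad hoc argument still does. On $(0,1)$,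
$$\frac{d}{dx}\,\frac{R'(x)}{x^2}=\frac4{x^3}+\frac{20}{3x^2}-4+\frac{20}3x+18c\,x^2-\frac{40}3x^4>0,$$
since $4x^{-3}>4$ and $18cx^2>\frac{40}3x^4$. So $R'$ has at most one zero in $(0,1)$, where it goes from negative to positive. Also $R(0)=c-1>0$ and $R(1)=9(c-1)>0$. Since $0.47\cdot1.47^2>1$, we have $\alpha_3<0.47$ and $c<1.41$, so
$$R(\tfrac12)=c\left(1+\tfrac78+\tfrac1{64}\right)-\left(\tfrac74\right)^3\cdot\tfrac7{12}<2.67-3.12<0.$$
Hence $R$ decreases and then increases on $(0,1)$, with two simple zeros, and $N(3,1)=2$.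

Two small cases say "two". The general answer is different.

**Theorem 1.** $p_{20,10}$ has at least $4$ distinct roots in $(0,1)$. So the statement "$N(k,r)=2$ for all $k>r\ge1$" is false.

**Theorem 2.** For all $k>r\ge1$, $N(k,r)$ is even and $p_{k,r}$ has at least two distinct roots in $(0,1)$.

**Theorem 3.** For every $m$ there is $K_m$ such that for all $k\ge K_m$ and all $1\le r<k$, $p_{k,r}$ has at least $m$ distinct roots in $(0,1)$. Hence $N(k,r)=2$ for only finitely many pairs $(k,r)$.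

**Theorem 4.** $N(k,1)\sim\sqrt{k/(2\ln\ln k)}$ as $k\to\infty$.

## From $p_{k,r}$ to the power series $g=cF_k-F_r$

The polynomials $h_{k,r}$ are numerators of rational functions with simple power series. We first pass to those series. Throughout,
$$s=\frac kr,\qquad \rho=\frac rk,\qquad d=k-r\ge1,\qquad c=s\,\alpha_s,\qquad a_n=\binom{n+k-1}{k-1},$$
so $\sum_{n\ge0}a_nx^n=(1-x)^{-k}$. For $1\le r\le k$ and $|x|<1$ let
$$F_r(x)=\sum_{v\ge0}\frac1{v+1}\binom{rv+k}kx^{rv}.$$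

**Step 1: dividing out the denominators.** We show
$$h_{k,r}(x)=(1-x^r)^kF_r(x)\qquad(1\le r\le k).\tag{1}$$
Let $q(v)=\frac1{v+1}\binom{rv+k}k=\frac1{v+1}\cdot\frac{(rv+1)\cdots(rv+k)}{k!}$. Since $r\le k$, one of the factors is $rv+r=r(v+1)$. So $q$ is a polynomial in $v$ of degree $k-1$ with leading coefficient $r^k/k!$. The coefficient of $y^j$ in $(1-y)^k\sum_vq(v)y^v$ is $\sum_{v=0}^j(-1)^{j-v}\binom k{j-v}q(v)$. For $j\ge k$ this is a full $k$-th difference of a polynomial of degree $k-1$, hence $0$. For $j\le k-1$ it is exactly the coefficient in the definition of $h_{k,r}$. Put $y=x^r$.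

Inserting (1) for $r$ and for $k$,
$$p_{k,r}=r\,(1-x^r)^k(1-x^k)^k\,g,\qquad g:=cF_k-F_r.\tag{2}$$
The roots of $p_{k,r}$ in $(0,1)$ are those of $g$, with the same multiplicities.

**Step 2: one weight sequence, two lattices.** Since $\binom{n+k}k=\frac{n+k}ka_n$, and $\frac1{v+1}=\frac r{n+r}$ for $n=rv$,
$$F_r=\sum_{r\mid n}\lambda_na_nx^n,\qquad \lambda_n=\frac{r(n+k)}{k(n+r)}=\frac{\rho(1+w)}{\rho+w}\quad\left(w=\tfrac nk\right),\qquad F_k=\sum_{j\ge0}a_{kj}x^{kj}.\tag{3}$$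
For $r<k$ the weight $\lambda_n$ decreases in $n$, from $\lambda_0=1$ toward $\rho$, so $\rho\le\lambda_n\le1$. Also
$$\lambda_{rv}=\frac{1+v\rho}{v+1}=1-\frac{v\,d}{k(v+1)}.\tag{4}$$
So $F_k$ sums $a_nx^n$ over the coarse lattice $k\mathbb Z$. The series $F_r$ sums the same sequence over the finer lattice $r\mathbb Z$, damped by $\lambda_n\le1$.

**Step 3: bounds for $c$.** We show
$$1<c<s,\tag{5}$$
$$c\ge1+\frac{s-1}5\quad\text{if }1<s\le\tfrac65.\tag{6}$$
Clearly $c<s$, as $\alpha_s<1$. If $\alpha_s\le\frac1s$, then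
$$1=\alpha_s(1+\alpha_s)^{s-1}\le s^{-1}\left(1+\tfrac1s\right)^{s-1}<s^{-1}e^{1-1/s}\le s^{-1}e^{\ln s}=1,$$
a contradiction. So $c>1$. For (6), $\alpha_s=(1+\alpha_s)^{-(s-1)}>2^{-(s-1)}$, so
$$\ln c>\ln s-(s-1)\ln2\ge(s-1)\left(1-\ln2-\tfrac{s-1}2\right)\ge(s-1)(0.306-0.1)\ge\tfrac{s-1}5,$$
and $c\ge1+\ln c$.

**Step 4: the two ends of the interval, and parity.** First, $g(0)=c-1>0$. Near $x=1$, expand the polynomial $q$ in the basis $\binom{v+i-1}{i-1}$, $1\le i\le k$. The coefficient at $i=k$ is $\frac{r^k}{k!}(k-1)!=\frac{r^k}k$. So with $z=x^r$,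
$$F_r=\frac{r^k}k(1-z)^{-k}+\sum_{i<k}b_i(1-z)^{-i}$$
for some constants $b_i$. Since $\frac{1-z}{1-x}\to r$, we get $(1-x)^kF_r(x)\to\frac1k$ as $x\to1^-$, for every $1\le r\le k$. Hence
$$(1-x)^kg(x)\to\frac{c-1}k>0 .$$
So $g>0$ near both ends of $(0,1)$, and **$N(k,r)$ is even**.

## Rolle's theorem and a function with a double zero

This section proves that there are always at least two zeros. The plan is to recognize $g$, up to a factor without zeros, as the $(k+1)$-st derivative of an explicit function with many zeros.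

**Step 1: the function.** Let $H(y)=-y\ln y-(1-y)\ln(1-y)$ be the binary entropy function (with $H(0)=H(1)=0$), $\alpha=\alpha_s$, and
$$f(x)=\alpha H(x^k)-x^{k-r}H(x^r).$$
From $-(1-y)\ln(1-y)=(1-y)\sum_{m\ge1}\frac{y^m}m=y-\sum_{v\ge1}\frac{y^{v+1}}{v(v+1)}$ we get, for $1\le r\le k$,
$$x^{k-r}H(x^r)=-r\,x^k\ln x+x^k-\sum_{v\ge1}\frac{x^{k+rv}}{v(v+1)}.\tag{7}$$
Differentiate $k+1$ times. We have $(x^k\ln x)^{(k+1)}=\frac{k!}x$, $(x^k)^{(k+1)}=0$, and
$$(x^{k+rv})^{(k+1)}=\frac{(k+rv)!}{(rv-1)!}x^{rv-1}=k!\,rv\binom{rv+k}k\,x^{rv-1}.$$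
So the result is $-\frac{r\,k!}xF_r(x)$. Using this for $r$ and, in the first term of $f$, for $r=k$,
$$f^{(k+1)}(x)=-\frac{k!}x\left(\alpha kF_k-rF_r\right)=-\frac{r\,k!}x\,g(x).\tag{8}$$

**Step 2: zeros at the ends.** By (7), $f$ is a combination of $x^k\ln x$, $x^k$ and higher powers. So $f^{(j)}(x)\to0$ as $x\to0^+$ for $0\le j\le k-1$. Also $f(1)=0$.

**Step 3: a double zero inside.** Let $y_*=\frac1{1+\alpha}$ and $x_*=y_*^{1/r}\in(0,1)$. The equation for $\alpha$ says $y_*^{s-1}=\alpha$, hence $y_*^s=\frac\alpha{1+\alpha}=1-y_*$. In the variable $y=x^r$ we have $f=\alpha H(y^s)-y^{s-1}H(y)$. So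
$$f(x_*)=\alpha H(1-y_*)-\alpha H(y_*)=0.$$
Next,
$$y^{2-s}\frac{df}{dy}=\alpha sy\,H'(y^s)-(s-1)H(y)-yH'(y),\qquad H'(y)=\ln\frac{1-y}y .$$
At $y_*$ we have $H'(y_*)=\ln\alpha$, $H'(y_*^s)=H'(1-y_*)=-\ln\alpha$, and $H(y_*)=\ln(1+\alpha)-\frac{\alpha\ln\alpha}{1+\alpha}$. Since $(s-1)\ln(1+\alpha)=-\ln\alpha$,
$$(s-1)H(y_*)=-\ln\alpha-\frac{(s-1)\alpha\ln\alpha}{1+\alpha}.$$
So the expression equals
$$\ln\alpha\left[-\frac{\alpha s}{1+\alpha}+1+\frac{(s-1)\alpha}{1+\alpha}-\frac1{1+\alpha}\right]=0 .$$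
Thus $f(x_*)=f'(x_*)=0$.

**Step 4: Rolle.** $f$ vanishes at $0^+$, $x_*$ and $1$. So $f'$ has a zero in $(0,x_*)$, one at $x_*$, and one in $(x_*,1)$: three distinct zeros. If $1\le j\le k-1$ and $f^{(j)}$ has three distinct zeros in $(0,1)$, then together with $f^{(j)}(0^+)=0$ Rolle gives three distinct zeros of $f^{(j+1)}$ in $(0,1)$. Hence $f^{(k)}$ has three, and $f^{(k+1)}$ has at least two. By (8) so does $g$. With the parity statement, **Theorem 2 is proved**. $\blacksquare$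

## Why sign counting gives no upper bound

Rolle's theorem pushes zeros upward through derivatives and never bounds their number from above. The natural tool for an upper bound is Descartes' rule, which also holds for power series on $(0,1)$. By (3), the coefficient of $x^n$ in $g$ is
$$(c-\lambda_n)a_n>0\ \ (k\mid n,\ r\mid n),\qquad c\,a_n>0\ \ (k\mid n,\ r\nmid n),\qquad -\lambda_na_n<0\ \ (r\mid n,\ k\nmid n),$$
and $0$ otherwise. Since $r<k$, both signs occur infinitely often: there are infinitely many sign changes and the rule gives no bound. After clearing denominators one has finitely many sign changes, but already five for $(3,1)$. So signs do not decide the matter, and one must look at the *sizes* of the terms.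

The sizes suggest a reason to doubt "two". For given $x$, the terms $a_nx^n$ are concentrated around one value of $n$, which moves right as $x$ grows. When the concentration point sits at a multiple of $k$, $F_k$ has a large term. When it sits between two multiples of $k$, $F_k$ misses the large terms, while $F_r$ may catch them. If the concentration is sharp enough, $g$ should change sign each time the concentration point passes a multiple of $k$. We test this on a pair where $r\mid k$ and everything can be computed.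

## Four sign changes for $(k,r)=(20,10)$

Here $s=2$ and $c=2\alpha_2=\sqrt5-1=1.236067\ldots$. Put $z=x^{10}$ and $\beta_n=\binom{10n+20}{20}$. Then $F_{10}=\sum_n\frac{\beta_n}{n+1}z^n$ and $F_{20}=\sum_{n\text{ even}}\frac{2\beta_n}{n+2}z^n$. So $g=\sum_ng_nz^n$ with
$$g_n=-\frac{\beta_n}{n+1}\ (n\text{ odd}),\qquad g_n=\gamma_n\beta_n,\quad\gamma_n=\frac{2c}{n+2}-\frac1{n+1}>0\ (n\text{ even}).$$
For real $n\ge1$, $\gamma_n$ is decreasing, because $(n+2)^2<2c(n+1)^2$ (at $n=1$ this reads $9<9.88\ldots$, and $\frac{n+2}{n+1}$ decreases). Rounded values are $\gamma_0=0.23607$, $\gamma_2=0.28470$, $\gamma_4=0.21202$, $\gamma_6=0.16616$. The binomials are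
$$\beta_1=30045015,\quad\beta_2=137846528820,\quad\beta_3=47129212243960,$$
$$\beta_4=4191844505805495,\quad\beta_5=161884603662657876,\quad\beta_6=3535316142212174320.$$
Thus, rounded (the margins below are far larger than the rounding errors),
$$g_1=-1.50225\cdot10^7,\quad g_2=3.9245\cdot10^{10},\quad g_3=-1.17823\cdot10^{13},$$
$$g_4=8.8877\cdot10^{14},\quad g_5=-2.69808\cdot10^{16},\quad g_6=5.8743\cdot10^{17}.$$
To control tails we use that $\frac{\beta_{n+1}}{\beta_n}=\prod_{i=1}^{10}\left(1+\frac{20}{10n+i}\right)$ decreases in $n$ and is at most $\left(\frac{10n+21}{10n+1}\right)^{10}$.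

**At $z=10^{-4}$ the term $n=1$ wins: $g<0$.** For even $n\ge2$ we have $\frac{g_{n+2}z^2}{g_n}\le\frac{\beta_4}{\beta_2}z^2<4\cdot10^{-4}$. So the even terms with $n\ge2$ sum to at most $1.001\,g_2z^2<394$. Hence $g<0.24+394-1502<0$.

**At $z=10^{-3}$ the term $n=2$ wins: $g>0$.** Divide by $z^2$. The positive part is at least $g_2>3.92\cdot10^{10}$. For $n\ge5$, $\frac{\beta_{n+1}}{\beta_n}z\le\left(\frac{71}{51}\right)^{10}z<0.03$. So the odd terms $n\ge5$ sum to at most $1.001\,|g_5|z^3$, and all odd terms together are in absolute value at most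
$$1.5023\cdot10^{10}+1.1783\cdot10^{10}+1.001\cdot2.7\cdot10^7<2.69\cdot10^{10}.$$

**At $z=7\cdot10^{-3}$ the terms $n=3,5$ win: $g<0$.** Divide by $z^2$. For $n\ge6$, $\frac{\beta_{n+1}}{\beta_n}z\le\left(\frac{81}{61}\right)^{10}z<\frac18$. So the even terms $n\ge6$ sum to at most $\frac{64}{63}g_6z^4<1.44\cdot10^9$. The positive terms for $n=0,2,4$ and $n\ge6$ total less than
$$4819+3.925\cdot10^{10}+4.356\cdot10^{10}+0.144\cdot10^{10}<8.43\cdot10^{10}.$$
The terms $n=3$ and $n=5$ alone contribute less than $-(8.247+0.925)\cdot10^{10}<-9.17\cdot10^{10}$.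

Since $g>0$ near $z=0$ and near $z=1$, the signs are $+,-,+,-,+$. So $g$ has at least four distinct zeros in $(0,1)$. **Theorem 1 is proved.** $\blacksquare$

## The sequence $a_nx^n$: shape, peak, and sampling on a lattice

To make the concentration picture precise for large $k$, we collect facts about the sequence $n\mapsto a_nx^n$.

**Definition.** A nonnegative sequence is *unimodal* with mode $m$ if it is nondecreasing up to $m$ and nonincreasing from $m$ on. A positive sequence is *log-concave* if its successive ratios are nonincreasing. A summable log-concave sequence is unimodal.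

For $x\in(0,1)$,
$$\frac{a_nx^n}{a_{n-1}x^{n-1}}=\frac{(n+k-1)x}n\tag{9}$$
decreases in $n$. So $(a_nx^n)_n$ is log-concave, and so is its restriction to the multiples of $k$. Example: for $k=2$, $x=\frac12$ the sequence $(n+1)2^{-n}$ is $1,1,\frac34,\frac12,\dots$, with modes $0$ and $1$. The ratio (9) is at least $1$ iff $n\le(k-1)\frac x{1-x}$. So a maximum sits at $\lfloor(k-1)w\rfloor$ with $w=\frac x{1-x}$, close to $kw$. The values of $x$ with $w=v$ an integer are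
$$\xi_v=\frac v{v+1}\qquad(v\ge0).$$

**Lemma 5 (sampling).** Let $(u_n)_{n\ge0}$ be nonnegative, unimodal and summable, and $r\ge1$. Then
$$\text{(i)}\ \sum_{r\mid n}u_n\le\max u+\frac1r\sum_nu_n,\qquad\text{(ii)}\ \sum_nu_n\le r\sum_{r\mid n}u_n+r\max u .$$

*Proof.* Let $m$ be a mode and $rJ\le m<r(J+1)$.

(i) For $i<J$, all indices in the block $[ri,ri+r-1]$ are below $m$, so $u_{ri}$ is at most the average over this block. For $i\ge J+2$, all indices in $[r(i-1)+1,ri]$ exceed $m$, so $u_{ri}$ is at most the average over this block. Of $u_{rJ}$ and $u_{r(J+1)}$, bound the larger by $\max u$. The smaller is, by unimodality, the minimum of $u$ on $[rJ,r(J+1)]$, hence at most the average over $[rJ,rJ+r-1]$. All blocks used are disjoint and have length $r$, so the averages sum to at most $\frac1r\sum u_n$.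

(ii) An index $n\le rJ$ satisfies $u_n\le u_{ri}$ for the next multiple $ri\ge n$. An index $n\ge r(J+1)$ satisfies $u_n\le u_{ri}$ for the previous multiple $ri\le n$. Each multiple is used at most $r$ times. There remain the $r-1$ indices strictly between $rJ$ and $r(J+1)$, each contributing at most $\max u$. $\square$

**Lemma 6 (height at the peak).** For $v\ge1$: $\ a_{kv}\xi_v^{kv}\ge\dfrac{(v+1)^k}{8(v+1)\sqrt k}$.

*Proof.* Since $a_{kv}=\frac1{v+1}\binom{k(v+1)}k$,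
$$a_{kv}\xi_v^{kv}=\frac{(v+1)^k}{v+1}\Pr\left[\mathrm{Bin}\left(k(v+1),\tfrac1{v+1}\right)=k\right].$$
The mean of this binomial law is the integer $k$, hence $k$ is its mode. Its variance is at most $k$. By Chebyshev at least half of the mass lies at distance less than $\sqrt{2k}$ from $k$, that is, on at most $2\sqrt{2k}+1$ integers. So the modal probability is at least $\frac1{2(2\sqrt{2k}+1)}\ge\frac1{8\sqrt k}$. $\square$

**Lemma 7 (tails at $\xi_v$).** For $v\ge1$ there is $\kappa=\kappa(v)>0$ with $\sum_{|n-kv|\ge k/2}a_n\xi_v^n\le2e^{-\kappa k}(v+1)^k$.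

*Proof.* Write $\xi=\xi_v$. For the lower tail let $w_1=v-\frac12>0$ and $y=\frac{w_1}{1+w_1}<\xi$. For $n\le kw_1$ we have $\xi^n=y^n(\xi/y)^n\le y^n(\xi/y)^{kw_1}$. So
$$\sum_{n\le kw_1}a_n\xi^n\le(\xi/y)^{kw_1}(1-y)^{-k}=\exp\left(k\left[w_1\ln\xi+\varphi(y)\right]\right),\qquad\varphi(t)=-\ln(1-t)-w_1\ln t .$$
The function $\varphi$ has its strict minimum on $(0,1)$ at $t=\frac{w_1}{1+w_1}=y\ne\xi$. So $w_1\ln\xi+\varphi(y)<w_1\ln\xi+\varphi(\xi)=-\ln(1-\xi)=\ln(v+1)$. This gives the bound $e^{-\kappa k}(v+1)^k$ with some $\kappa>0$. For the upper tail take $w_1=v+\frac12$, $y=\frac{w_1}{1+w_1}>\xi$. Now $\xi/y<1$ and $n\ge kw_1$ give the same inequality $\xi^n\le y^n(\xi/y)^{kw_1}$, and the rest is identical. Take the smaller $\kappa$. $\square$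

**Lemma 8 (exponential size).** Let $e(w)=(1+w)\ln(1+w)-w\ln w$, $e(0)=0$. Then $e$ is strictly concave on $[0,\infty)$, $e'(w)=-\ln\frac w{1+w}$, and
$$\frac k{(n+k)(n+k+1)}\,e^{k\,e(n/k)}\le a_n\le e^{k\,e(n/k)}.\tag{10}$$

*Proof.* The number $\binom{n+k}k\left(\frac k{n+k}\right)^k\left(\frac n{n+k}\right)^n$ is the probability of the value $k$ under a binomial law with $n+k$ trials and mean $k$. It is the modal probability among $n+k+1$ values, hence lies in $\left[\frac1{n+k+1},1\right]$. Moreover $\left(\frac{n+k}k\right)^k\left(\frac{n+k}n\right)^n=e^{k\,e(n/k)}$ and $a_n=\frac k{n+k}\binom{n+k}k$. The derivative is immediate, and it is strictly decreasing. $\square$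

## Positivity at $\xi_v$

**Proposition A.** Fix $v\ge1$. For $k\ge K(v)$ and all $1\le r<k$: $g(\xi_v)>0$.

At $\xi=\xi_v$ the peak sits near $kv$, where $F_k$ has the term $T:=a_{kv}\xi^{kv}\le F_k(\xi)$. So it suffices to show
$$F_r(\xi)<c\,T .$$
The delicate point is uniformity in $r$. For $r=k-1$ the lattice $r\mathbb Z$ also has a point very close to the peak, and $c$ exceeds $1$ only slightly: (6) guarantees a margin of order $\frac1k$. So in that range we may lose almost nothing.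

**Step 1: the maximum $M$ of $a_n\xi^n$ is hardly larger than $T$.** By (9), $M$ is attained at $n=(k-1)v$. Hence
$$\frac MT=\prod_{n=(k-1)v+1}^{kv}\frac{n(v+1)}{(n+k-1)v}\le\left(1-\frac1{k(v+1)}\right)^{-v}.\tag{11}$$
Indeed there are $v$ factors, they increase with $n$, and the last one is $\frac{k(v+1)}{k(v+1)-1}$.

**Step 2: the case $\rho\le1-\frac1{6v}$; the damping $\lambda_n$ wins.** If $|n-kv|<\frac k2$, then $\frac nk>v-\frac12\ge\frac v2$. So $\lambda_n\le\Lambda:=\frac{\rho(1+v/2)}{\rho+v/2}$. Here $\Lambda\le\rho(1+\frac2v)$. Since $\Lambda$ increases with $\rho$, $\Lambda\le\Lambda_0$, its value at $\rho=1-\frac1{6v}$, and $\Lambda_0<1$. Split $F_r(\xi)$ into $|n-kv|\ge\frac k2$ (where $\lambda_n\le1$, Lemma 7) and the rest (Lemma 5(i), with $\sum a_n\xi^n=(v+1)^k$):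
$$F_r(\xi)\le2e^{-\kappa k}(v+1)^k+\Lambda\left(M+\frac{(v+1)^k}r\right).$$
Divide by $T$ and use Lemma 6:
$$\frac{F_r(\xi)}T\le16(v+1)\sqrt k\,e^{-\kappa k}+\Lambda_0\frac MT+\frac{\rho(1+2/v)}r\,8(v+1)\sqrt k .$$
Since $\frac\rho r=\frac1k$, the last term equals $8(1+\frac2v)(v+1)/\sqrt k$. By (11) the right side tends to $\Lambda_0<1<c$, uniformly in $r$.

**Step 3: the case $\rho>1-\frac1{6v}$; only one lattice point matters.** Now $d<\frac k{6v}$. So $r(v-1)\le kv-k$ and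
$$r(v+1)=(k-d)(v+1)\ge kv+k-\frac{k(v+1)}{6v}\ge kv+\frac{2k}3 .$$
Hence every multiple of $r$ other than $rv$ satisfies $|n-kv|\ge\frac k2$. For the term $n=rv$, (4) with $d\ge1$, (11), and Bernoulli's inequality $(1-t)^v\ge1-vt$ give
$$\lambda_{rv}\frac{a_{rv}\xi^{rv}}T\le\left(1-\frac v{k(v+1)}\right)\left(1-\frac1{k(v+1)}\right)^{-v}\le1 .$$
The loss in (11) is exactly compensated by the damping. With Lemmas 6 and 7 for the other terms, for large $k$,
$$\frac{F_r(\xi)}T\le1+16(v+1)\sqrt k\,e^{-\kappa k}<1+\frac1{5k}\le c .$$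
The last inequality is (6): $\rho>\frac56$ gives $s<\frac65$, and $s-1=\frac dr\ge\frac1k$. $\square$

## Negativity where two terms of $F_k$ tie

Between $\xi_v$ and $\xi_{v+1}$ we look for a point at which $F_k$ is weak. Take the point where its terms $j=v$ and $j=v+1$ are equal. For $v\ge0$ define $X=X_{v,k}\in(0,1)$ by
$$X^k=\frac{a_{kv}}{a_{k(v+1)}},\qquad T':=a_{kv}X^{kv}=a_{k(v+1)}X^{k(v+1)} .$$
By (10),
$$\ln X_{v,k}\to e(v)-e(v+1)=\int_v^{v+1}\ln\frac w{1+w}\,dw=:\ln\bar X_v .$$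
The integrand is increasing, so $\xi_v<\bar X_v<\xi_{v+1}$, and $X_{v,k}\in(\xi_v,\xi_{v+1})$ for large $k$. Example: $\bar X_0=e^{-e(1)}=\frac14$, between $\xi_0=0$ and $\xi_1=\frac12$.

**Proposition B.** Fix $v\ge0$. For $k\ge K'(v)$ and all $1\le r<k$: $g(X_{v,k})<0$.

There are two regimes. If $r\mathbb Z$ has a point well inside $(kv,k(v+1))$, then $F_r$ catches a term exponentially larger than $T'$. Otherwise $r$ is close to $k$, and $F_r$ has two terms comparable to the two terms $T'$ of $F_k$. One must show that their sum is larger by a fixed factor. That comes down to an inequality for numbers depending on $v$ only (Step 2).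

**Step 1: $F_k(X)$ is essentially $2T'$.** We show $F_k(X)\le2T'(1+\varepsilon_k)$ with $\varepsilon_k\to0$ depending only on $v,k$. Put $t_j=a_{kj}X^{kj}$. Then $t_v=t_{v+1}=T'$ and the ratios $t_{j+1}/t_j$ decrease in $j$. Moreover
$$\frac{t_{v+2}}{t_{v+1}}=\frac{a_{k(v+2)}a_{kv}}{a_{k(v+1)}^2},\qquad\frac{t_{v-1}}{t_v}=\frac{a_{k(v-1)}a_{k(v+1)}}{a_{kv}^2}\quad(v\ge1).$$
By (10) and strict concavity of $e$ both are exponentially small in $k$. So the terms outside $\{v,v+1\}$ are dominated by two geometric series with exponentially small ratios.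

**Step 2: an inequality for the limit.** Let
$$A=\left(\frac{\xi_v}{\bar X_v}\right)^v\ (A=1\text{ if }v=0),\qquad B=\left(\frac{\xi_{v+1}}{\bar X_v}\right)^{v+1}.$$
We show $A+B>2$. For $v=0$: $A=1$, $B=\frac{1/2}{1/4}=2$. For $v\ge1$ we show $AB>1$; then $A+B\ge2\sqrt{AB}>2$. From the definition of $e$,
$$\bar X_v=\frac{(v+1)^{2v+2}}{v^v(v+2)^{v+2}} .$$
Put $m=v+1$. Then
$$\ln(AB)=(m-1)\ln\tfrac{m-1}m+m\ln\tfrac m{m+1}-(2m-1)\left[2m\ln m-(m-1)\ln(m-1)-(m+1)\ln(m+1)\right].$$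
The coefficient of $\ln(m-1)$ is $2m(m-1)$, that of $\ln(m+1)$ is $2m^2-1$, and that of $\ln m$ is $-4m^2+2m+1$, minus the sum of the other two. So, with $t=\frac1m\in(0,1)$,
$$\ln(AB)=2m(m-1)\ln\left(1-\tfrac1m\right)+(2m^2-1)\ln\left(1+\tfrac1m\right)=\frac{2\ln(1-t^2)}{t^2}-\frac{2\ln(1-t)}t-\ln(1+t).$$
Expand: the first summand contributes $-\frac4{j+2}$ to $t^j$ for even $j$, the second $\frac2{j+1}$ for all $j$, the third $\frac{(-1)^j}j$ for $j\ge1$. The coefficients of $t^0$ and $t^1$ vanish, and $\ln(AB)=\sum_{j\ge2}\ell_jt^j$ with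
$$\ell_j=\frac{j-1}{j(j+1)}\ (j\text{ odd}),\qquad\ell_j=\frac2{j+1}+\frac1j-\frac4{j+2}=\frac{2+3j-j^2}{j(j+1)(j+2)}\ (j\text{ even}).$$
Here $\ell_2=\frac16>0$. For even $j\ge4$,
$$|\ell_j|=\frac{j^2-3j-2}{j(j+1)(j+2)}<\frac{(j-1)(j-2)}{j(j+1)(j+2)}<\frac{j-2}{j(j-1)}=\ell_{j-1},$$
the last inequality because $(j-1)^2<(j+1)(j+2)$. So $\ell_{j-1}t^{j-1}+\ell_jt^j>0$ for $j=4,6,\dots$. Grouping $\ell_2t^2$, then the pairs $(3,4),(5,6),\dots$, we get $\ln(AB)>0$.

**Step 3: choice of $\varepsilon$.** Write $\frac{A+B}2=1+4\mu$ with $\mu>0$. Fix $\varepsilon\in\left(0,\frac1{2v+3}\right]$ so small that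
$$(1-\varepsilon)^{v+1}(1+4\mu)\ge1+3\mu,\qquad(1-\varepsilon)^2(1+2\mu)\ge1+\mu .$$
In particular $\varepsilon\le\frac13$. Let $I=[k(v+\varepsilon),k(v+1-\varepsilon)]$.

**Step 4: some multiple $n$ of $r$ lies in $I$.** Write $\frac nk=v+\theta$, $\theta\in[\varepsilon,1-\varepsilon]$. Taking the two expressions for $\ln T'$ with weights $1-\theta$ and $\theta$,
$$\ln T'=(1-\theta)\ln a_{kv}+\theta\ln a_{k(v+1)}+n\ln X .$$
So by (10)
$$\ln\frac{a_nX^n}{T'}\ge k\left[e(v+\theta)-(1-\theta)e(v)-\theta e(v+1)\right]+\ln\frac k{(n+k)(n+k+1)} .$$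
By strict concavity the bracket is bounded below by a positive constant $2\kappa$ for $\theta\in[\varepsilon,1-\varepsilon]$, and the last term is only of size $O(\ln k)$. Hence $a_nX^n\ge T'e^{\kappa k}$ for $k\ge k_0(v,\varepsilon)$. As $\lambda_n\ge\rho\ge\frac1k$, we get $F_r(X)\ge\frac1kT'e^{\kappa k}$. This exceeds $2k(1+\varepsilon_k)T'\ge cF_k(X)$ for large $k$, because $c<s\le k$.

**Step 5: no multiple of $r$ lies in $I$.** A closed interval of length at least $r$ contains a multiple of $r$, so $r>(1-2\varepsilon)k$. Then $(v+1)r>(v+1)k-2\varepsilon(v+1)k\ge(v+\varepsilon)k$, because $\varepsilon(2v+3)\le1$. Since $(v+1)r\notin I$, we get $(v+1)r>k(v+1-\varepsilon)$. Hence $d<\varepsilon k$ and $\rho>1-\varepsilon$.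

For $j\in\{v,v+1\}$, use (9) from $n=rj+1$ to $kj$, which is $jd$ factors. For $n>rj$, $\frac n{n+k-1}\ge\frac{rj}{rj+k}=\frac{\rho j}{\rho j+1}\ge\frac{\rho j}{j+1}\ge(1-\varepsilon)\xi_j$. So
$$\frac{a_{rj}X^{rj}}{T'}=\prod_{n=rj+1}^{kj}\frac n{(n+k-1)X}\ge\left[\left(\frac{(1-\varepsilon)\xi_j}X\right)^j\right]^d$$
(for $j=0$ both sides are $1$). Put $A_k=\left((1-\varepsilon)\xi_v/X\right)^v$ (with $A_k=1$ if $v=0$) and $B_k=\left((1-\varepsilon)\xi_{v+1}/X\right)^{v+1}$. As $k\to\infty$ these tend to $(1-\varepsilon)^vA$ and $(1-\varepsilon)^{v+1}B$. So the limit of $\frac{A_k+B_k}2$ is at least $(1-\varepsilon)^{v+1}(1+4\mu)\ge1+3\mu$, and $\frac{A_k+B_k}2\ge1+2\mu$ for large $k$. With $\lambda_n\ge\rho>1-\varepsilon$ and the power mean inequality,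
$$\frac{F_r(X)}{T'}\ge(1-\varepsilon)(A_k^d+B_k^d)\ge2(1-\varepsilon)\left(\frac{A_k+B_k}2\right)^d\ge2(1-\varepsilon)(1+2\mu).$$
On the other side, Step 1 and $c<s=\frac1\rho<\frac1{1-\varepsilon}$ give $\frac{cF_k(X)}{T'}\le\frac{2(1+\varepsilon_k)}{1-\varepsilon}$. Since $(1-\varepsilon)^2(1+2\mu)\ge1+\mu>1+\varepsilon_k$ for large $k$, $F_r(X)>cF_k(X)$. All thresholds depend only on $v$. $\square$

**Proof of Theorem 3.** Given $V$, Propositions A and B give $K$, depending only on $V$, such that for all $k\ge K$ and all $1\le r<k$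
$$0<X_{0,k}<\xi_1<X_{1,k}<\dots<\xi_V<X_{V,k}<1,\qquad g(X_{v,k})<0,\quad g(\xi_v)>0,$$
and $g>0$ near $0$ and near $1$. The $V+1$ points with $g<0$ are separated, and enclosed, by points with $g>0$. So $g$ has at least $2V+2$ distinct zeros in $(0,1)$. Choose $V$ with $2V+2\ge m$. In particular $N(k,r)=2$ forces $k<K_3$, which leaves finitely many pairs. $\blacksquare$

## The case $r=1$: a closed form for $F_1$

For $r=1$ the zeros can be counted asymptotically, because $F_1$ has a closed form. Here $\lambda_n=\frac{n+k}{k(n+1)}=\frac1k\left(1+\frac{k-1}{n+1}\right)$ and $\sum_n\frac{a_nx^{n+1}}{n+1}=\int_0^x(1-\tau)^{-k}d\tau=\frac{(1-x)^{1-k}-1}{k-1}$. So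
$$F_1=\frac1{kx}\left[x(1-x)^{-k}+(1-x)(1-x)^{-k}-1\right]=\frac{(1-x)^{-k}-1}{kx}.$$
Put
$$w=\frac x{1-x},\quad q=(1-x)^k=(1+w)^{-k},\quad\pi_n=\pi_n(w)=a_nx^n(1-x)^k,\quad S=k\sum_{j\ge0}\pi_{kj}=kqF_k,$$
$$P=\ln(cxS)-\ln(1-q).$$
The $\pi_n$ are the probabilities of a negative binomial law: $\sum_n\pi_n=1$. Now
$$kxg=kcxF_k-(q^{-1}-1)=q^{-1}\left[cxS-(1-q)\right]=\left((1-x)^{-k}-1\right)(e^P-1).$$
So the zeros of $g$ in $(0,1)$ are those of $P$, with multiplicity, and $\operatorname{sgn}g=\operatorname{sgn}P$. We use $w\in(0,\infty)$ as the coordinate; recall $x=\frac w{1+w}$ and $1-x=\frac1{1+w}$.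

**The constants.** Now $c=k\alpha_k$. First $\alpha_k\to0$: if $\alpha_k\ge\delta>0$, then $\alpha_k\le(1+\delta)^{-(k-1)}$, which is impossible for large $k$. Then $\ln\frac1{\alpha_k}=(k-1)\ln(1+\alpha_k)\sim k\alpha_k=c$, so $c\to\infty$. Also $\ln\frac1{\alpha_k}=\ln k-\ln c$, so $c(1+o(1))=\ln k-\ln c$, which gives $c\sim\ln k$. Put
$$L=\ln c=\ln\ln k+o(1),\qquad W=\sqrt{\frac k{8L}} .$$
Since $2W=\sqrt{k/(2L)}\sim\sqrt{k/(2\ln\ln k)}$, Theorem 4 says $N(k,1)=(2+o(1))W$.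

Here is where $W$ comes from. The sum $S$ is small when $w$ is halfway between integers $v$ and $v+1$. There the two closest terms are reduced from their peak value by a factor about $e^{-k/(8v^2)}$. This beats the factor $c=e^L$ exactly as long as $\frac k{8v^2}>L$, that is, $v<W$. So $P<0$ at half-integers up to $W$, while $P>0$ near the positive integers and beyond $W$. Each unit cell up to $W$ contributes two zeros.

Fix $0<\varepsilon\le\frac1{10}$. All claims below are for $k\ge k_0(\varepsilon)$.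

**Tool 1 (shape of one term).** From $\ln\pi_{kj}=\ln a_{kj}+kj\left(\ln w-\ln(1+w)\right)-k\ln(1+w)$ we get $\frac d{dw}\ln\pi_{kj}=\frac{k(j-w)}{w(1+w)}$. So for $j\ge1$
$$\pi_{kj}(w)=\pi_{kj}(j)\,e^{-\ell_j(w)},\qquad\ell_j(w)=k\int_j^w\frac{\tau-j}{\tau(1+\tau)}\,d\tau\ge0.\tag{12}$$

**Tool 2 (peak values).** For $j\ge1$
$$\frac{\sqrt k}{8(j+1)}\le k\pi_{kj}(j)\le\sqrt{\frac k{2\pi j(j+1)}},\qquad\text{and}\quad\pi_n\le\sqrt{\frac k{2\pi n(n+k)}}\ \text{ for all }n\ge1,\ w>0.\tag{13}$$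
The lower bound is Lemma 6, since $\pi_{kj}(j)=a_{kj}\xi_j^{kj}(j+1)^{-k}$. For the upper bounds recall Robbins' form of Stirling's formula: $n!=\sqrt{2\pi n}\,(n/e)^ne^{\theta_n}$ with $\frac1{12n+1}<\theta_n<\frac1{12n}$. For $0<k<N$ the quantity $\binom Nky^k(1-y)^{N-k}$ is largest at $y=\frac kN$. There it equals $\sqrt{\frac N{2\pi k(N-k)}}\,e^{\theta_N-\theta_k-\theta_{N-k}}$, and $\theta_N<\frac1{12N}\le\frac1{12k+1}<\theta_k$. So it is at most $\sqrt{\frac N{2\pi k(N-k)}}$. Apply this with $N=n+k$ and $y=1-x$ to $\pi_n=\frac k{n+k}\binom{n+k}kx^n(1-x)^k$. The bound on $k\pi_{kj}(j)$ is the case $n=kj$.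

**Tool 3 (the derivative of $P$).** Let $V$ be the random integer taking the value $j$ with weight proportional to $a_{kj}x^{kj}$, and $u=\ln x$. Then $\frac{d\ln F_k}{du}=k\,\mathbb E[V]$ and $\frac{d\,\mathbb E[V]}{du}=k\operatorname{Var}V$. Also $\frac{dq}{du}=-kwq$. So from $P=\ln c+u+\ln k+\ln q+\ln F_k-\ln(1-q)$,
$$\frac1k\frac{dP}{du}=D:=\mathbb E[V]-w',\qquad w'=\frac w{1-q}-\frac1k .$$
Since $\frac{dw}{du}=w(1+w)$, and $\frac d{dw}\frac w{1-q}\le\frac1{1-q}$ because $q$ decreases in $w$,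
$$\frac{dw'}{du}\le\frac{w(1+w)}{1-q} .$$
Finally, if $\mathbb E[V]$ has distance at least $\eta$ from $\mathbb Z$, then $|V-\mathbb E[V]|\ge\eta$ always, so $\operatorname{Var}V\ge\eta^2$.

**Notation for neighborhoods of integers.** Let $\eta_v=\sqrt{Lv(v+1)/k}$ and $V_0=\lceil(1+\varepsilon)W\rceil$. For $1\le v\le V_0+1$ we have $v+1\le(1+\varepsilon)W+3$. So
$$\eta_v\le\sqrt{L/k}\left((1+\varepsilon)W+3\right)\le\frac{1.1}{\sqrt8}+o(1)<0.45,\qquad\frac{\eta_v}v\le\sqrt{\frac{2L}k}\to0,\qquad v+1\le\sqrt k .$$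

## Upper bound: at most two zeros in each cell between integers

**Step 1: $P>0$ for $|w-v|\le\eta_v$, $1\le v\le V_0+1$.** Bounding the denominator in (12) from below,
$$\ell_v(w)\le\frac{k\eta_v^2}{2(v-\eta_v)(v+1-\eta_v)}=\frac L2\cdot\frac{v(v+1)}{(v-\eta_v)(v+1-\eta_v)}\le\frac34L,$$
since $\eta_v/v\to0$ uniformly. Also $w\ge0.55$, so $x\ge\frac13$. By (13) and $v+1\le\sqrt k$, $S\ge k\pi_{kv}(w)\ge\frac18e^{-3L/4}$. So $cxS\ge\frac c{24}e^{-3L/4}=\frac{e^{L/4}}{24}>1$, and $P>\ln(cxS)-0>0$, because $1-q<1$.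

**Step 2: $P>0$ for $w\ge(1+\varepsilon)W$.**

Suppose first $w\le2\sqrt k$. Let $v$ be an integer nearest to $w$. Between $v$ and $w$ we have $\tau\ge w-\frac12$, so
$$\ell_v(w)\le\frac k{8(w-\frac12)(w+\frac12)}=\frac k{8(w^2-\frac14)}\le\frac k{8(1+\varepsilon)W^2}=\frac L{1+\varepsilon},$$
because $(1+\varepsilon)^2W^2-\frac14\ge(1+\varepsilon)W^2$ for large $k$. By (13), $k\pi_{kv}(v)\ge\frac{\sqrt k}{8(2\sqrt k+\frac32)}\ge\frac1{20}$, and $x\ge\frac12$. So $cxS\ge\frac1{40}e^{L-L/(1+\varepsilon)}=\frac1{40}e^{L\varepsilon/(1+\varepsilon)}>1$.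

Suppose now $w\ge2\sqrt k$. By Lemma 5(ii) with step $k$, $1=\sum_n\pi_n\le S+k\max\pi$. The mode is $\lfloor(k-1)w\rfloor\ge\frac{kw}2$. So by (13) $k\max\pi\le k\cdot\frac{0.4\sqrt k}{kw/2}=\frac{0.8\sqrt k}w\le0.4$. Hence $S\ge0.6$ and $cxS\ge0.3\,c>1$.

**Step 3: at most two zeros, with multiplicity, in each of the cells**
$$\{0<w\le1-\eta_1\},\qquad\{v+\eta_v\le w\le v+1-\eta_{v+1}\}\quad(1\le v\le V_0).$$

*Reduction.* It suffices to show: in the cell, $D=0$ implies $\frac{dD}{du}>0$. Then $D$ crosses zero only upward, hence vanishes at most once. If it never vanishes, $P$ is strictly monotone with $P'\neq0$: at most one zero, and it is simple. If $D$ vanishes at $u_0$, then $P$ strictly decreases before $u_0$ and strictly increases after, with $P''(u_0)>0$. Either $P(u_0)=0$, which is a double zero and the only one, or there are at most two zeros, both simple.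

*Preparation.* Let $w_0=\frac1{16e}$. For $w\ge w_0$, $w'-w=\frac{wq}{1-q}-\frac1k$ and $wq\le(1+w)^{1-k}\le(1+w_0)^{1-k}$. So for large $k$
$$\frac1{1-q}\le2,\qquad|w'-w|\le\frac1k+\frac{(1+w_0)^{1-k}}{1-q}\le\frac2k .$$

*Cells with $v\ge1$.* If $D=0$, then $\mathbb E[V]=w'$. Since $w$ has distance at least $\eta_v$ from $\mathbb Z$ and $\eta_v\ge\sqrt{2L/k}\ge\frac4k$, the distance of $\mathbb E[V]$ from $\mathbb Z$ is at least $\eta_v-\frac2k\ge\frac{\eta_v}2$. So $k\operatorname{Var}V\ge\frac{k\eta_v^2}4=\frac L4v(v+1)$. On the other hand $\frac{dw'}{du}\le2w(1+w)\le2(v+1)(v+2)\le6v(v+1)$. As $L\to\infty$, $\frac{dD}{du}=k\operatorname{Var}V-\frac{dw'}{du}>0$.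

*First cell, $w_0\le w\le1-\eta_1$.* For large $k$, $\eta_1\le w_0$, so $w$ has distance at least $\eta_1$ from $\mathbb Z$. If $D=0$, then as before $k\operatorname{Var}V\ge\frac{k\eta_1^2}4=\frac L2>4\ge2w(1+w)\ge\frac{dw'}{du}$.

*First cell, $0<w\le w_0$.* Here we show $D<0$, so $D$ has no zero. For $\mathbb E[V]$: $a_{kj}\le\binom{k(j+1)}k\le(e(j+1))^k\le(e2^j)^k$ and $F_k\ge1$. With $x\le w\le w_0$ we have $2ex\le\frac18$, and
$$k\,\mathbb E[V]\le k\sum_{j\ge1}j\,e^k(2x)^{kj}=k(2ex)^k\sum_{j\ge1}j(2x)^{k(j-1)}\le2k(2ex)^k .$$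
For $w'$: the trapezoid bound for the convex function $(1+\tau)^{-k-1}$ gives
$$1-q=k\int_0^w(1+\tau)^{-k-1}d\tau\le\frac{kw}2(1+Q),\qquad Q=(1+w)^{-k-1}\le\frac1{1+kw} .$$
So
$$kw'=\frac{kw}{1-q}-1\ge\frac2{1+Q}-1=\frac{1-Q}{1+Q}\ge\frac{kw}{2+kw}\ge\frac{kw}{2(1+kw)} .$$
If $kw\le1$, this is at least $\frac{kw}4>4ekw\,8^{-(k-1)}\ge2k(2ex)^k$ for $k\ge3$, since $8^{k-1}\ge64>16e$. If $kw\ge1$, it is at least $\frac14>2k\,8^{-k}\ge2k(2ex)^k$. In both cases $k\,\mathbb E[V]<kw'$.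

**Step 4: the count.** Since $V_0\ge(1+\varepsilon)W$, the sets in Steps 1–3 cover all $w>0$. Zeros occur only in the $V_0+1$ cells of Step 3. So
$$N(k,1)\le2(V_0+1)\le2(1+\varepsilon)W+4 .$$

## Lower bound: $P<0$ at half-integers below $W$

**Step 5: at $w=v+\frac12$ with $0\le v\le(1-\varepsilon)W$, only two terms of $S$ matter.** Here $x=\frac{v+1/2}{v+3/2}$. For $n>k(v+1)$ the ratio (9) is at most $\frac{v+2}{v+1}x=1-\frac1{2(v+1)(v+3/2)}$. So, multiplying $k$ such ratios,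
$$\frac{\pi_{k(v+2)}}{\pi_{k(v+1)}}\le e^{-k/(2(v+1)(v+3/2))}\le\frac12,$$
as $(v+1)(v+\frac32)\le2W^2=\frac k{4L}$ for large $k$. For $v\ge1$ the ratio (9) at $n=kv$ is at least
$$\frac{v+1}vx-\frac1{kv}=1+\frac1{2v(v+3/2)}-\frac1{kv}\ge1+\frac1{4v(v+3/2)},$$
since $4(v+\frac32)\le k$. For smaller $n$ it is larger. With $\ln(1+y)\ge\frac y2$ on $[0,1]$,
$$\frac{\pi_{k(v-1)}}{\pi_{kv}}\le e^{-k/(8v(v+3/2))}\le e^{-L}\le\frac12,$$
because $v(v+\frac32)\le W^2$ for $v\le(1-\varepsilon)W$ and large $k$. By log-concavity and two geometric series,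
$$S\le2k\left(\pi_{kv}+\pi_{k(v+1)}\right)\quad(v\ge1),\qquad S\le k\pi_0+2k\pi_k\quad(v=0).$$

**Step 6: $cS\to0$ uniformly in these $v$.** For $v\ge1$, (12) gives
$$\ell_v(w)\ge\frac k{8(v+\frac12)(v+\frac32)}\ge\frac k{8(v+1)(v+2)},\qquad\ell_{v+1}(w)\ge\frac k{8(v+1)(v+2)} .$$
By (13) both peak values are at most $\frac{0.4\sqrt k}v$. So
$$S\le\frac{2\sqrt k}v\exp\left(-\frac k{8(v+1)(v+2)}\right).$$
Put $Y=\frac k{v^2}\ge\frac{8L}{(1-\varepsilon)^2}$, and choose $v_0=v_0(\varepsilon)$ with $(v+1)(v+2)\le(1+\varepsilon)v^2$ for $v\ge v_0$.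

For $v\ge v_0$: $S\le2\sqrt Y\,e^{-Y/(8(1+\varepsilon))}$, which decreases in $Y$ for $Y\ge4(1+\varepsilon)$, hence in our range. Insert the smallest $Y$:
$$cS\le C_\varepsilon\sqrt L\,\exp\left(L-\frac L{(1-\varepsilon)^2(1+\varepsilon)}\right)\to0,$$
because $(1-\varepsilon)^2(1+\varepsilon)=(1-\varepsilon)(1-\varepsilon^2)<1$.

For $1\le v<v_0$: $(v+1)(v+2)\le6v^2$ gives $cS\le2c\sqrt Y\,e^{-Y/48}\to0$, since $Y\ge k/v_0^2$ and $c\sim\ln k$.

For $v=0$: $w=\frac12$, $x=\frac13$, $\pi_0=(\frac23)^k$ and $\ell_1(\frac12)=k\int_{1/2}^1\frac{1-\tau}{\tau(1+\tau)}d\tau\ge\frac k{16}$. So $S\le k\left(\frac23\right)^k+2\sqrt{\frac k{4\pi}}\,e^{-k/16}$ and $cS\to0$.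

In all cases $cxS<\frac12\le1-q$, since $q\le(\frac23)^k\le\frac12$. That is, $P<0$.

**Step 7: the count.** Let $M_0=\lfloor(1-\varepsilon)W\rfloor$. Then $g<0$ at $w=v+\frac12$ for $0\le v\le M_0$, $g>0$ at $w=v$ for $1\le v\le M_0$ (Step 1), and $g>0$ near $x=0$ and $x=1$. Hence
$$N(k,1)\ge2\lfloor(1-\varepsilon)W\rfloor+2 .$$

Together with Step 4, for each fixed $\varepsilon\in(0,\frac1{10}]$,
$$1-\varepsilon\le\liminf_{k\to\infty}\frac{N(k,1)}{2W}\le\limsup_{k\to\infty}\frac{N(k,1)}{2W}\le1+\varepsilon .$$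
Letting $\varepsilon\to0$, $N(k,1)\sim2W=\sqrt{k/(2L)}\sim\sqrt{k/(2\ln\ln k)}$. **Theorem 4 is proved.** $\blacksquare$
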